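# Character tables whose total is smaller than their first column

## 1. The group $E\rtimes S$

Let $p$ be an odd prime, let $V=\mathbb F_p^2$, and let $\omega(v,w)=\det(v\,|\,w)$ be the determinant form on $V$. It is bilinear, alternating and nondegenerate. On the set $E=V\times\mathbb F_p$ define
$$(v,t)(w,u)=\bigl(v+w,\;t+u+\tfrac12\omega(v,w)\bigr).\tag{1}$$
Bilinearity of $\omega$ gives associativity. The identity is $(0,0)$, the inverse of $(v,t)$ is $(-v,-t)$, and $(v,t)^k=(kv,kt)$, so $E$ has order $p^3$ and exponent $p$. A direct computation from (1) gives the conjugation rule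
$$(w,u)(v,t)(w,u)^{-1}=\bigl(v,\;t+\omega(w,v)\bigr).\tag{2}$$

Two consequences will be used constantly.

* The center of $E$ is $Z=\{(0,t):t\in\mathbb F_p\}$, because $\omega(\cdot,v)$ is zero only for $v=0$.
* If $v\ne0$, then $\omega(\cdot,v)$ takes every value in $\mathbb F_p$, so all $p$ elements $(v,t)$, $t\in\mathbb F_p$, are conjugate in $E$. In other words, an element $e\in E\setminus Z$ is conjugate to $ez$ for every $z\in Z$.

By (2) the commutators are exactly the elements $(0,\omega(w,v))$, so $E'=Z$, and $E/Z\cong V$ is elementary abelian. A $p$-group whose center has order $p$, coincides with the derived subgroup, and has elementary abelian quotient is called **extraspecial**; $E$ is the extraspecial group of order $p^3$ and exponent $p$. For example, with $p=5$ and the standard basis $e_1,e_2$, conjugating $(e_2,0)$ by $(e_1,0)$ gives $(e_2,1)$.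

The group $SL(2,p)$ preserves $\omega$, so it acts on $E$ by automorphisms, $g(v,t)=(gv,t)$, and this action is trivial on $Z$. Take a subgroup
$$S\le SL(2,p)\quad\text{with } p\nmid|S|,\qquad\text{and put}\qquad G=E\rtimes S .$$
Then $Z$ is central in $G$, and $G/Z\cong V\rtimes S$.

An action is **semiregular** if only the identity fixes a point; then every orbit has as many elements as the group. For instance, $S=\{\pm1\}$ acts semiregularly on $V\setminus\{0\}$, with $(p^2-1)/2$ orbits. In fact every $S$ as above does. If $g\in S$ fixes a nonzero vector, then $g$ has eigenvalue $1$, and since $\det g=1$ both eigenvalues are $1$. So $(g-1)^2=0$ and $g^p=1+(g-1)^p=1$ in characteristic $p$; as $p\nmid |S|$, this forces $g=1$. Hence $S$ is semiregular on $V\setminus\{0\}$, with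
$$r=\frac{p^2-1}{|S|}\quad\text{orbits},\tag{3}$$
and $1-s$ is invertible on $V$ for every $1\neq s\in S$.

Here is what the construction is for. An irreducible character of $G$ on which $Z$ acts nontrivially has values, summed over all classes, equal to zero; this takes two lines, in Section 3. Such characters have large degree. So they contribute nothing to the sum of the whole character table and a great deal to its first column. The subgroup $S$ controls how much.

## 2. Table sum against degree sum

**Definition.** Let $G$ be a finite group, $\mathrm{Irr}(G)$ its set of irreducible complex characters and $k(G)=|\mathrm{Irr}(G)|$. Let $s(G)$ be the sum of all entries of the character table of $G$, where each conjugacy class gives one column. Let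
$$\Gamma(G)=\Gamma_e(G)=\sum_{\chi\in\mathrm{Irr}(G)}\chi(e),\qquad \rho(G)=\frac{s(G)}{\Gamma(G)} .$$
So $\Gamma(G)$ is the sum of the column of the identity $e$ (also written $1$).

Two examples by hand. For $S_3$, with classes of $1$, $(12)$, $(123)$, the rows are $(1,1,1)$, $(1,-1,1)$, $(2,0,-1)$. The column sums are $4,0,1$, so $s=5$ and $\Gamma=4$. For the dihedral group $D_8$ of order $8$ the degrees are $1,1,1,1,2$ and the column sums are $6,2,0,0,0$, so $s=8$, $\Gamma=6$, $\rho=4/3$. If $G$ is abelian, only the trivial row has nonzero sum, and $s(G)=|G|=\Gamma(G)$.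

The following conjecture is taken from Arvind Ayyer, Hiranya Kishore Dey and Digjoy Paul, "How large is the character degree sum compared to the character table sum for a finite group?", arXiv:2406.06036 (2024).

**Conjecture.** For all finite groups $G$, $s(G)\ge\Gamma_e(G)$; in addition, $s(G)=\Gamma_e(G)$ if and only if $G$ is abelian.

It is false, and both assertions fail. Only "abelian implies equality" survives. We shall prove the following.

**Theorem 1.** Let $p\ge5$ be prime and $n=(p+1)/2$. The extraspecial group $E$ of order $p^3$ and exponent $p$ admits a semidirect product $G_p=E\rtimes\mathrm{Dic}_n$, where $\mathrm{Dic}_n\le SL(2,p)$ is dicyclic of order $4n=2(p+1)$, with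
$$s(G_p)=p^3+2p^2+2p-1+\delta p,\qquad \Gamma(G_p)=p^3+3p^2-2p+2,$$
where $\delta=1$ if $p\equiv3\pmod4$ and $\delta=0$ otherwise. Hence $\Gamma(G_p)-s(G_p)=(p-1)(p-3)-\delta p>0$ for all primes $p\ge5$. For $p=5$: $|G_5|=1500$ and $s=184<192=\Gamma$.

**Theorem 2.** There is a non-abelian finite group $G$ with $s(G)=\Gamma(G)$.

**Theorem 3.** The set $\{\rho(G):G\text{ finite}\}$ is dense in $(0,\infty)$. In particular no inequality $s(G)\ge c\,\Gamma(G)$ with $c>0$ holds for all $G$.

**Theorem 4.** For every nontrivial finite group $G$,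
$$\Gamma(G)^{2/3}<s(G)<\Gamma(G)^{3/2}.$$
The exponent $3/2$ is best possible. The best exponent $\kappa$ in a bound $s\ge\Gamma^\kappa$ satisfies $2/3\le\kappa\le\log1767/\log3450<0.918$. (The value of $\kappa$ is not determined here.)

**Proposition 5.** The conjecture holds, including the equality clause, for (i) groups with $G/Z(G)$ abelian; (ii) groups all of whose irreducible characters are afforded by real representations.

## 3. Row sums, and two families with $s\ge\Gamma$

For a character $\theta$ let $c(\theta)$ be the number of its irreducible constituents, counted with multiplicity. For example, if $\psi$ is the degree-$2$ character of $S_3$, then $\psi\bar\psi=1+\mathrm{sgn}+\psi$ and $c(\psi\bar\psi)=3$.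

**Lemma 6.** Let $G$ and $H$ be finite groups.

(a) $s$, $\Gamma$ and $\rho$ are multiplicative: $s(G\times H)=s(G)s(H)$, and likewise for $\Gamma$ and $\rho$.

(b) $s(G)=\sum_{\psi\in\mathrm{Irr}(G)}c(\psi\bar\psi)$.

(c) If $z\in Z(G)$ and $z\notin\ker\chi$ for some $\chi\in\mathrm{Irr}(G)$, then $\sum_K\chi(K)=0$, the sum being over all classes $K$ of $G$.

**Proof.** (a) The character table of $G\times H$ is the Kronecker product of the two tables.

(b) Put $\Pi=\sum_\psi\psi\bar\psi$. Column orthogonality says $\Pi(g)=|C_G(g)|$. Hence, for $\chi\in\mathrm{Irr}(G)$,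
$$\langle\chi,\Pi\rangle=\frac1{|G|}\sum_{g\in G}\chi(g)|C_G(g)|=\sum_K\chi(K),$$
because a class $K$ has $|G|/|C_G(g)|$ elements. So the row sum of $\chi$ is the multiplicity of $\chi$ in $\Pi$. Summing over $\chi$ gives $s(G)=c(\Pi)=\sum_\psi c(\psi\bar\psi)$.

(c) By Schur's lemma $\chi(zg)=\epsilon\chi(g)$ for a scalar $\epsilon$, and $\epsilon\neq1$ since $z\notin\ker\chi$. The map $K\mapsto zK$ permutes the classes, so the row sum $\Sigma$ satisfies $\Sigma=\epsilon\Sigma$, and $\Sigma=0$. $\blacksquare$

As a check of (b), for $S_3$ it gives $1+1+3=5$.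

**Proof of Proposition 5.** (i) Since $\psi\bar\psi$ has degree $\psi(1)^2$, we have $c(\psi\bar\psi)\le\psi(1)^2$, with equality iff all its constituents are linear. By Lemma 6(b), $s(G)\le\sum_\psi\psi(1)^2=|G|$, with equality iff all constituents of $\Pi$ are linear, that is, iff $G'\le\ker\Pi$. Now $\Pi(g)=|C_G(g)|$ is the number of fixed points of $g$ in the conjugation action of $G$ on itself. So $\Pi$ is the character of that permutation representation, and $\ker\Pi=Z(G)$. Thus
$$s(G)=|G|\iff G'\le Z(G)\iff G/Z(G)\text{ is abelian}.\tag{4}$$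
In that case $s(G)=\sum_\psi\psi(1)^2\ge\sum_\psi\psi(1)=\Gamma(G)$, with equality iff all degrees are $1$, i.e. iff $G$ is abelian.

(ii) When all irreducible characters are afforded by real representations, the Frobenius–Schur theorem gives $\sum_\chi\chi(g)=\#\{x\in G:x^2=g\}\ge0$ for each $g$. All column sums are nonnegative, so $s\ge\Gamma$. Equality holds iff no $g\ne1$ is a square, i.e. iff $x^2=1$ for all $x$, and then $G$ is abelian. Conversely abelian groups give equality. $\blacksquare$

The difference $s(G)-\Gamma(G)$ is the sum of the columns of the nonidentity classes. So a counterexample to the inequality needs a column with negative sum. Part (ii) excludes groups with only real representations, and part (i) excludes $E$ itself. The group $S$ has to do something.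

## 4. The irreducible characters of $E\rtimes S$

Throughout Sections 4–6, $G=E\rtimes S$ is as in Section 1, $\gamma=\Gamma(S)$, $a=s(S)$, and $r$ is given by (3).

**Lemma 7.** The irreducible characters of $G$ are:

(a) the inflations of $\psi\in\mathrm{Irr}(S)$;

(b) $r$ characters $\theta_1,\dots,\theta_r$ of degree $|S|$, trivial on $Z$, which as characters of $V\rtimes S$ vanish off $V$ and satisfy $\sum_i\theta_i|_V=\sum_{1\ne\mu\in\mathrm{Irr}(V)}\mu$;

(c) for each $1\ne\lambda\in\mathrm{Irr}(Z)$, the distinct characters $\hat\varphi_\lambda\psi$, $\psi\in\mathrm{Irr}(S)$, where $\hat\varphi_\lambda$ has degree $p$, restricts to a multiple of $\lambda$ on $Z$, and vanishes on $E\setminus Z$.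

**Step 1: characters trivial on $Z$.** This step finds (a) and (b), which are the characters of $G/Z=V\rtimes S$. The map $v\mapsto e^{2\pi i\,\omega(v,\cdot)/p}$ is an isomorphism $V\to\mathrm{Irr}(V)$, because $\omega$ is nondegenerate. It commutes with $S$, because $\omega(gv,w)=\omega(v,g^{-1}w)$. So $S$ is semiregular on $\mathrm{Irr}(V)\setminus\{1\}$, with $r$ orbits.

For $\mu\neq1$ put $\theta=\mathrm{Ind}_V^{V\rtimes S}\mu$. It vanishes off the normal subgroup $V$, has degree $|S|$, and $\theta|_V$ is the sum of the $|S|$ distinct characters in the $S$-orbit of $\mu$. By Frobenius reciprocity $\langle\theta,\theta\rangle=\langle\mu,\theta|_V\rangle=1$, so $\theta$ is irreducible. Characters $\mu$ in one orbit induce the same $\theta$; different orbits give different restrictions to $V$. This yields $\theta_1,\dots,\theta_r$, and summing the restrictions runs once over all $\mu\ne1$.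

Conversely, let $\chi\in\mathrm{Irr}(V\rtimes S)$. If $\chi|_V$ contains some $\mu\ne1$, then $\chi$ is a constituent of $\mathrm{Ind}\,\mu$, so $\chi$ is one of the $\theta_i$. Otherwise $V\le\ker\chi$, and $\chi$ is inflated from $S$.

**Step 2: the characters of $E$ over $\lambda\ne1$.** The purpose is to show that there is exactly one, and that $S$ fixes it. Let $\varphi\in\mathrm{Irr}(E)$ lie over $\lambda$. If $e\in E\setminus Z$, then $e$ is conjugate to $ez$ for every $z\in Z$, so $\varphi(e)=\varphi(ez)=\lambda(z)\varphi(e)$. Choosing $z$ with $\lambda(z)\ne1$ gives $\varphi(e)=0$. On $Z$ we have $|\varphi|=\varphi(1)$, so $\langle\varphi,\varphi\rangle=1$ reads $p\,\varphi(1)^2=p^3$, and $\varphi(1)=p$. Hence $\varphi$ equals $p\lambda$ on $Z$ and $0$ elsewhere. It is determined by $\lambda$; call it $\varphi_\lambda$. Since $S$ acts trivially on $Z$, each $S$-conjugate of $\varphi_\lambda$ again lies over $\lambda$, so it equals $\varphi_\lambda$.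

**Step 3: $\varphi_\lambda$ extends to $G$.** We need this in order to list the characters above $\varphi_\lambda$. Let $X$ be a representation affording $\varphi_\lambda$. For $s\in S$ the representation $e\mapsto X(ses^{-1})$ has the same character, so there is an invertible matrix $P(s)$ with
$$P(s)X(e)P(s)^{-1}=X(ses^{-1})\quad(e\in E),\qquad \det P(s)=1,$$
the determinant being arranged by scaling. Both $P(s)P(t)$ and $P(st)$ conjugate $X(e)$ to $X(ste(st)^{-1})$, so by Schur's lemma $P(s)P(t)=\alpha(s,t)P(st)$ with a scalar $\alpha(s,t)$. Taking determinants of these $p\times p$ matrices gives $\alpha(s,t)^p=1$.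

We must remove $\alpha$ by rescaling. Comparing $(P(s)P(t))P(u)$ with $P(s)(P(t)P(u))$ gives
$$\alpha(s,t)\,\alpha(st,u)=\alpha(s,tu)\,\alpha(t,u).$$
Take the product over all $u\in S$ and put $\beta(s)=\prod_{u\in S}\alpha(s,u)$. The result is $\alpha(s,t)^{|S|}\beta(st)=\beta(s)\beta(t)$. Since $p\nmid|S|$, choose integers $x,y$ with $xp+y|S|=1$. Then
$$\alpha(s,t)=\alpha(s,t)^{xp}\,\alpha(s,t)^{y|S|}=\beta(s)^y\beta(t)^y\beta(st)^{-y}.$$
So $P'(s)=\beta(s)^{-y}P(s)$ satisfies
$$P'(s)P'(t)=\beta(s)^{-y}\beta(t)^{-y}\alpha(s,t)P(st)=\beta(st)^{-y}P(st)=P'(st),$$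
and $P'$ still conjugates $X$ as $P$ did. Now $es\mapsto X(e)P'(s)$ is a representation of $G$, since $(es)(e's')=e(se's^{-1})\,ss'$ is sent to
$$X(e)X(se's^{-1})P'(s)P'(s')=X(e)P'(s)\,X(e')P'(s').$$
It extends $X$. Let $\hat\varphi_\lambda$ be its character.

**Step 4: all characters over $\lambda$.** Gallagher's theorem (Isaacs, *Character Theory of Finite Groups*, Cor. 6.17) says: if $N$ is normal in $G$ and $\varphi\in\mathrm{Irr}(N)$ has an extension $\hat\varphi$ to $G$, then the $\hat\varphi\psi$ with $\psi\in\mathrm{Irr}(G/N)$ are irreducible, distinct, and are all the irreducible characters of $G$ over $\varphi$. Apply it with $N=E$. A character of $G$ over $\lambda$ restricts on the central subgroup $Z$ to a multiple of $\lambda$, so all constituents of its restriction to $E$ lie over $\lambda$ and hence equal $\varphi_\lambda$. This gives (c). $\blacksquare$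

A check by squares of degrees: $|S|+r|S|^2+(p-1)p^2|S|=|S|\bigl(1+(p^2-1)+p^3-p^2\bigr)=p^3|S|=|G|$.

## 5. The conjugacy classes of $E\rtimes S$

**Lemma 8.** The classes of $G$ are:

(a) $p$ one-element classes $\{z\}$, $z\in Z$;

(b) $r$ classes in $E\setminus Z$, one for each $S$-orbit on $V\setminus\{0\}$;

(c) for each nontrivial class of $S$, with representative $s$, and each $z\in Z$, the class of $zs$; different pairs give different classes.

**Proof.** (a) $Z$ is central in $G$.

(b) For $v\ne0$ all elements $(v,t)$ are conjugate under $E$, and conjugation by $E$ does not change $v$. Conjugation by $S$ moves $v$ within its orbit.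

(c) The purpose here is to move every element outside $E$ into $ZS$, and then to see that nothing further collapses. Write $\bar e$ for the $V$-coordinate of $e\in E$. For $f\in E$ and $1\ne s\in S$,
$$f(es)f^{-1}=\bigl[f\,e\,(sf^{-1}s^{-1})\bigr]s,$$
and the bracket has $V$-coordinate $\bar e+(1-s)\bar f$. As $1-s$ is invertible on $V$, we can choose $f$ to make this zero. So $es$ is conjugate to some $zs$ with $z\in Z$.

Suppose $zs$ and $z's'$ are conjugate via $ft$ with $f\in E$, $t\in S$, and $s,s'\neq1$. Modulo $E$ this gives $tst^{-1}=s'$, and then $z\,fs'f^{-1}=z's'$. The $V$-coordinate of $fs'f^{-1}(s')^{-1}$ is $(1-s')\bar f$, so $(1-s')\bar f=0$ and $f\in Z$. Then $fs'f^{-1}=s'$ and $z=z'$. Conversely, if $tst^{-1}=s'$ with $t\in S$, then $t(zs)t^{-1}=zs'$. $\blacksquare$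

The counts agree: Lemma 7 gives $k(S)+r+(p-1)k(S)$ characters, and Lemma 8 gives $p+r+p(k(S)-1)$ classes. Both equal $p\,k(S)+r$.

## 6. The two sums for $E\rtimes S$

**Lemma 9.** With $\gamma=\Gamma(S)$ and $a=s(S)$,
$$\Gamma(G)=\gamma+(p^2-1)+p(p-1)\gamma,\tag{5}$$
$$s(G)=pa+p(p^2-1)+r(\gamma-1).\tag{6}$$
Consequently
$$\Gamma(G)-s(G)=(p-1)^2(\gamma-p-1)-r(\gamma-1)-p(a-\gamma).\tag{7}$$

**Proof.** *Degree sum.* By Lemma 7 the three kinds of characters contribute $\gamma$, then $r|S|=p^2-1$, then $(p-1)\cdot p\gamma$.

*Table sum.* A row $\hat\varphi_\lambda\psi$ with $\lambda\ne1$ has a central element outside its kernel, so its sum is $0$ by Lemma 6(c). Only the rows of $V\rtimes S$ remain, summed over the classes of $G$ listed in Lemma 8. Over these rows: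

* at each of the $p$ elements of $Z$ the column sum is $\gamma+r|S|=\gamma+p^2-1$;
* at each of the $r$ classes in $E\setminus Z$ it is $\gamma+\sum_{\mu\ne1}\mu(v)=\gamma-1$, because $\sum_{\mu}\mu(v)=0$ for $v\ne0$;
* at $zs$ with $s\ne1$ the $\theta_i$ vanish and it is $\sum_\psi\psi(s)$. Over all nontrivial classes of $S$ these add up to $a-\gamma$, and each occurs for $p$ choices of $z$, so the total is $p(a-\gamma)$.

Adding, $s(G)=p(\gamma+p^2-1)+r(\gamma-1)+p(a-\gamma)$, which is (6).

*Difference.* From (5) and the last line, $\Gamma(G)-s(G)=p(p-1)\gamma-(p-1)(\gamma+p^2-1)-r(\gamma-1)-p(a-\gamma)$, and $p\gamma-\gamma-(p^2-1)=(p-1)(\gamma-p-1)$. $\blacksquare$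

Formula (7) can be read off the columns. At $z\in Z\setminus\{1\}$ the rows over nontrivial $\lambda$ contribute $p\gamma\sum_{\lambda\ne1}\lambda(z)=-p\gamma$, so the full column sum there is
$$\gamma+p^2-1-p\gamma=-(p-1)(\gamma-p-1).\tag{8}$$
There are $p-1$ such columns, and they give the first term of (7). The columns are negative exactly when $\gamma>p+1$.

## 7. Cyclic $S$ just misses

The first choice for $S$ is a cyclic group, since then $\gamma=a=|S|$ and the term $p(a-\gamma)$ disappears. It never works. Let $S=\langle g\rangle$ have order $m$, $p\nmid m$. Then $g$ is diagonalizable over $\mathbb F_{p^2}$: its minimal polynomial divides the separable polynomial $X^m-1$, and the characteristic polynomial, of degree $2$, splits there. Its eigenvalues are $\nu,\nu^{-1}$, where $\nu$ has order $m$. If $\nu\in\mathbb F_p$, then $m\mid p-1$. If not, the other eigenvalue is the conjugate $\nu^p$, so $\nu^p=\nu^{-1}$ and $m\mid p+1$. In both cases $m\le p+1$, and (7) becomes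
$$\Gamma(G)-s(G)=-(p-1)^2(p+1-m)-r(m-1).$$
Both terms are $\le0$, and they are not both zero: the first vanishes only for $m=p+1$, the second only for $m=1$. So $s(G)>\Gamma(G)$ for every cyclic $S$. The obstruction is exact: a cyclic $S$ has $\gamma\le p+1$, so by (8) the central columns are never negative.

The best cyclic case is $m=p+1$, where the central columns are zero and $r=p-1$, so $\Gamma=p^3+p^2$ and $s=p^3+2p^2-p$. For $p=5$ this reads $150$ against $170$.

To get past this point one needs $\gamma>p+1$, while $a-\gamma$ and $r$ stay under control. The idea is to adjoin to the cyclic group $C$ of order $p+1$ one element $j$ inverting it. This raises $\gamma$ only by $2$, from $p+1$ to $p+3$, but (7) multiplies the excess $2$ by $(p-1)^2$. The cost is $r(\gamma-1)+p(a-\gamma)$, and we shall see that this is only about $p^2$.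

## 8. Dicyclic $S$ and the failure of the inequality

The **dicyclic group** $\mathrm{Dic}_n$ of order $4n$ is generated by an element $u$ of order $2n$ and an element $j$ with $j^2=u^n$ and $juj^{-1}=u^{-1}$. For example, $\mathrm{Dic}_2$ is the quaternion group $Q_8$.

Let $p\ge5$ be prime and $n=(p+1)/2$.

**Step 1: $\mathrm{Dic}_n$ inside $SL(2,p)$.** Identify $V$ with $\mathbb F_{p^2}$ as an $\mathbb F_p$-space. Multiplication by $u$ has determinant equal to the norm $u^{p+1}$. The elements of norm $1$ form a cyclic group $C\le SL(2,p)$ of order $p+1=2n$. The norm map onto $\mathbb F_p^\times$ is surjective, so choose $c$ with $c^{p+1}=-1$, and let $j:x\mapsto cx^p$.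

The Frobenius map $x\mapsto x^p$ is $\mathbb F_p$-linear with eigenvalue $1$ on $\mathbb F_p$ and eigenvalue $-1$ on the line $\{x:x^p=-x\}$ (spanned by a square root of a nonsquare of $\mathbb F_p$). So its determinant is $-1$, and $\det j=(-1)(-1)=1$. Next, $j^2(x)=c\,(cx^p)^p=c^{p+1}x^{p^2}=-x$, so $j^2=-1$, the element of order $2$ in $C$. For $u\in C$, $j(ux)=u^pj(x)$, so $juj^{-1}=u^p=u^{-1}$. Since $|C|>2$, $j$ does not commute with $C$, so $j\notin C$. Hence $S=\langle C,j\rangle=C\cup Cj\cong\mathrm{Dic}_n$ has order $2(p+1)$, which is prime to $p$, and $r=(p-1)/2$.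

**Step 2: $\gamma=\Gamma(\mathrm{Dic}_n)$.** With $u$ a generator of $C$, the commutator $juj^{-1}u^{-1}=u^{-2}$ shows $S'\ge\langle u^2\rangle$, a normal subgroup whose quotient has order $4$ and so is abelian. Thus $|S:S'|=4$ and there are $4$ linear characters. Let $\zeta$ generate $\mathrm{Irr}(C)$, a cyclic group of order $2n$. For $1\le i\le n-1$ we have $\zeta^i\ne\zeta^{-i}$, so $\psi_i=\mathrm{Ind}_C^S\zeta^i$ is irreducible of degree $2$, with $\psi_i|_C=\zeta^i+\zeta^{-i}$. These are distinct for different $i$. Since $4\cdot1+(n-1)\cdot4=4n$, the list is complete, and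
$$\gamma=4+2(n-1)=2n+2=p+3 .$$

**Step 3: $a=s(\mathrm{Dic}_n)$.** We use Lemma 6(b). A linear $\psi$ gives $c(\psi\bar\psi)=1$. For the others,
$$\psi_i\bar\psi_i=\mathrm{Ind}_C^S\bigl(\zeta^i\cdot\overline{\psi_i}|_C\bigr)=\mathrm{Ind}_C^S1+\mathrm{Ind}_C^S\zeta^{2i}.$$
The first summand is a sum of two linear characters. The second is irreducible unless $\zeta^{2i}=\zeta^{-2i}$, i.e. $2n\mid4i$; for $1\le i\le n-1$ this means $i=n/2$. In that case its norm is $\langle\zeta^{2i},\zeta^{2i}+\zeta^{-2i}\rangle=2$, so it has two constituents. Hence $c(\psi_i\bar\psi_i)=3$, except that it is $4$ for $i=n/2$, which occurs iff $n$ is even, iff $p\equiv3\pmod4$. So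
$$a=4+3(n-1)+\delta=\frac{3p+5}2+\delta .$$

**Step 4: substitution.** Lemma 9 gives
$$s(G_p)=p\Bigl(\frac{3p+5}2+\delta\Bigr)+p^3-p+\frac{(p-1)(p+2)}2=p^3+2p^2+2p-1+\delta p,$$
$$\Gamma(G_p)=p+3+p^2-1+p(p-1)(p+3)=p^3+3p^2-2p+2 .$$
The difference is $\Gamma-s=p^2-4p+3-\delta p=(p-1)(p-3)-\delta p$. For $p=5$ we have $\delta=0$ and the difference is $8$. For $p\ge7$ it is at least $p^2-5p+3=p(p-5)+3>0$. Finally $|G_5|=125\cdot12=1500$. This proves Theorem 1. $\blacksquare$

In the terms of (7): the gain is $2(p-1)^2$, and the cost is $\frac{(p-1)(p+2)}2+\frac{p(p-1)}2+\delta p=p^2-1+\delta p$.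

**Check for $p=5$.** Here $S=\mathrm{Dic}_3$, $\gamma=8$, $a=10$, $r=2$. One can confirm $a$ from the table of $\mathrm{Dic}_3$. Its classes are those of $1,-1,u,u^2,j,-j$. The linear characters factor through $S/\langle u^2\rangle\cong C_4$, so they sum to $4$ on $1$ and $u^2$ and to $0$ on the other classes. The values $(\psi_1,\psi_2)$ are $(2,2)$, $(-2,2)$, $(1,-1)$, $(-1,-1)$, $(0,0)$, $(0,0)$. The column sums are $8,0,0,2,0,0$, with total $10$. In $G_5$ the identity column is $8+24+4\cdot40=192$; the other four central columns are $-8$ each, by (8); the two classes in $E\setminus Z$ give $7$ each; the remaining columns sum to $5(10-8)=10$. The total is $192-32+14+10=184$. The group $G_5$ is solvable, since $E$ is a $5$-group and $\mathrm{Dic}_3$ has a cyclic subgroup of index $2$.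

## 9. Preimages of $A_4$ and $A_5$ in $SL(2,p)$

For Theorems 2 and 4 we need two more choices of $S$, now as large as possible: $S$ will be regular on $V\setminus\{0\}$, so $r=1$. Both come from the same lemma.

**Lemma 10.** Let $p\ge5$ be prime, let $S\le SL(2,p)$ be the full preimage of a subgroup $\bar S\le PSL(2,p)$, and suppose $\bar S\cong A_4$ or $\bar S\cong A_5$. If $\bar S\cong A_4$, then $\Gamma(S)=12$ and $s(S)=14$. If $\bar S\cong A_5$, then $\Gamma(S)=30$ and $s(S)=38$.

**Step 1: the Sylow $2$-subgroups of $S$ are quaternion.** An element $g\in SL(2,p)$ with $g^2=1$ is diagonalizable with eigenvalues $\pm1$, and $\det g=1$ forces $g=\pm1$. So $-1$ is the unique involution of $S$. A Sylow $2$-subgroup $Q$ of $S$ has order $8$, one involution, and $Q/\{\pm1\}$ is a Klein four-group. A group of order $8$ with one involution is $C_8$ or $Q_8$, and $C_8$ has no noncyclic quotient. So $Q\cong Q_8$.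

**Step 2: how classes of $\bar S$ lift.** The nonidentity elements of $\bar S$ have order $2$, $3$ or $5$, and the involutions form one class.

* The identity lifts to two classes, $\{1\}$ and $\{-1\}$.
* Let $x$ lift an involution. Then $x^2=\pm1$, and $x^2=1$ would give $x=\pm1$; so $x$ has order $4$. It lies in some $Q\cong Q_8$, where $x$ is conjugate to $x^{-1}=-x$. So the class of involutions lifts to one class.
* Let $\bar x$ have odd order $m>1$. Exactly one of its two lifts has order $m$; call it $x$. The other lift, $-x$, has order $2m$. So $x$ and $-x$ are not conjugate, and the class of $\bar x$ lifts to exactly two classes.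

Since $A_4$ has classes of elements of orders $1,2,3,3$, we get $k(S)=2+1+2+2=7$ in that case. Since $A_5$ has classes of orders $1,2,3,5,5$, we get $k(S)=2+1+2+2+2=9$ in that case.

**Step 3: degrees.** The characters of $S$ with $-1$ in the kernel are those of $\bar S$. On the remaining ones $-1$ acts as the scalar $-1$. Restricted to $Q\cong Q_8$, such a character involves only the degree-$2$ irreducible character of $Q_8$, so its degree is even.

For $\bar S\cong A_4$ the degrees of $A_4$ are $1,1,1,3$, with squares adding to $12$. The other $7-4=3$ degrees are even with squares adding to $24-12=12$, so they are $2,2,2$. Thus $\Gamma(S)=6+6=12$.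

For $\bar S\cong A_5$ the degrees of $A_5$ are $1,3,3,4,5$, with squares adding to $60$. The other $9-5=4$ degrees are $2d_1,\dots,2d_4$ with $\sum d_i^2=60/4=15$. If no $d_i$ is $3$, all squares are $1$ or $4$ and the sum is $4+3i$ for some $i$, which is never $15$. So one $d_i$ is $3$, and the other three squares add to $6=4+1+1$. The degrees are $2,2,4,6$, and $\Gamma(S)=16+14=30$.

**Step 4: table sums.** By Lemma 6(c) with $z=-1$, only the rows of $\bar S$ contribute to $s(S)$, each column of $\bar S$ being counted once for each class above it.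

For $A_4$ the column sums are $6$ (identity), $1+1+1-1=2$ (involutions), and $0$ for each class of order $3$, where the linear characters give the three cube roots of unity and the degree-$3$ character gives $0$. So $s(S)=2\cdot6+1\cdot2=14$.

For $A_5$ the column sums at orders $1,2,3,5,5$ are
$$16,\qquad 1-1-1+0+1=0,\qquad 1+0+0+1-1=1,\qquad 1+1-1+0=1\ \text{ (twice)},$$
where at order $5$ the two degree-$3$ characters together give $1$. So $s(S)=2\cdot16+0+2+2+2=38$. $\blacksquare$

When $\bar S\cong A_4$, the Klein four-group is normal in $A_4$, so $Q_8$ is normal in $S$, and an element of order $3$ acts nontrivially on it, as it does on the four-group. The group $SL(2,3)$ has the same description, and $\mathrm{Aut}(Q_8)\cong S_4$ has a single conjugacy class of subgroups of order $3$, so $S\cong SL(2,3)$.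

## 10. A non-abelian product with $\rho=1$

By Lemma 6(a), ratios multiply over direct products. So to prove Theorem 2 it is enough to find groups whose ratios multiply to $1$, at least one of them non-abelian. We use four.

**The group $A=E\rtimes SL(2,3)$ with $p=5$.** Since $PSL(2,5)\cong A_5\supset A_4$, Lemma 10 provides $S\le SL(2,5)$ of order $24$ with $\gamma=12$, $a=14$. Here $5\nmid24$ and $r=24/24=1$. Lemma 9 gives
$$s(A)=70+120+11=201,\qquad\Gamma(A)=12+24+240=276,\qquad\rho(A)=\frac{67}{92}.$$

**The group $G_{13}$.** As $13\equiv1\pmod4$, $\delta=0$, and Theorem 1 gives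
$$s(G_{13})=2197+338+26-1=2560,\qquad \Gamma(G_{13})=2197+507-26+2=2680,\qquad\rho(G_{13})=\frac{64}{67}.$$

**The group $G_5$.** $\rho(G_5)=184/192=23/24$.

**The group $D=\mathbb F_3^2\rtimes Q_8$.** This one has ratio above $1$, to compensate. In $SL(2,3)$ the matrices
$$\mathbf i=\begin{pmatrix}0&-1\\1&0\end{pmatrix},\qquad\mathbf j=\begin{pmatrix}1&1\\1&-1\end{pmatrix}$$
satisfy $\mathbf i^2=\mathbf j^2=-1$ and $\mathbf j\mathbf i=-\mathbf i\mathbf j$, so they generate a copy of $Q_8$. Its order is prime to $3$, so by Section 1 (with $p=3$) it is semiregular, hence regular, on the $8$ nonzero vectors. By Step 1 of Lemma 7 the characters of $D=V\rtimes Q_8$ are the five of $Q_8$, of degrees $1,1,1,1,2$, and one $\theta$ of degree $8$, which vanishes off $V$ and is $-1$ on $V\setminus\{0\}$. The classes of $D$ are $\{1\}$, $V\setminus\{0\}$, and one for each nontrivial class of $Q_8$, because for $s\neq1$ each $vs$ is $V$-conjugate to $s$, as $1-s$ is invertible. The column sums are: identity $6+8=14$; $V\setminus\{0\}$: $4+2-1=5$; the class of $-1$: $4-2=2$; the three classes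 of elements of order $4$: $0$ each, since the four linear characters cancel and the degree-$2$ character vanishes. So $s(D)=21$, $\Gamma(D)=14$, $\rho(D)=3/2$.

**Proof of Theorem 2.** For $G=A\times G_{13}\times G_5\times D$,
$$\rho(G)=\frac{67}{92}\cdot\frac{64}{67}\cdot\frac{23}{24}\cdot\frac32=\frac{64\cdot23\cdot3}{92\cdot24\cdot2}=\frac{4416}{4416}=1 .$$
So $s(G)=\Gamma(G)$, and $G$ is non-abelian. $\blacksquare$

## 11. Density of the ratios

**Proof of Theorem 3.** The plan is to use one ratio above $1$ and one below $1$ whose logarithms are incommensurable. Take $\rho(D_8)=4/3$ and $\rho(G_5)=23/24$. With $\alpha=\log\frac43>0$ and $\beta=\log\frac{24}{23}>0$, Lemma 6(a) gives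
$$\log\rho(D_8^m\times G_5^l)=m\alpha-l\beta\qquad(m,l\ge0).$$

*The number $\alpha/\beta$ is irrational.* If $m\alpha=l\beta$ with positive integers $m,l$, then $4^m\cdot23^l=3^m\cdot24^l$. But $23$ divides the left side and not the right side.

*The values are dense in $\mathbb R$.* Let $t\in\mathbb R$ and $\varepsilon>0$. Since $\alpha/\beta$ is irrational, the numbers $m\alpha/\beta$ with $m\ge M$ are dense modulo $1$ for every $M$: this set is a translate modulo $1$ of the set with $m\ge0$. So for arbitrarily large $m$ there is an integer $l$ with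
$$\Bigl|\frac{m\alpha}{\beta}-l-\frac t\beta\Bigr|<\varepsilon .$$
Here $l>m\alpha/\beta-t/\beta-\varepsilon$, so $l\ge0$ once $m$ is large. Multiplying by $\beta$ gives $|m\alpha-l\beta-t|<\varepsilon\beta$. Hence $\{m\alpha-l\beta:m,l\ge0\}$ is dense in $\mathbb R$, and exponentiating, the ratios are dense in $(0,\infty)$. In particular they take values below any $c>0$. $\blacksquare$

## 12. Power bounds between $s$ and $\Gamma$

**Proof of Theorem 4.** Let $G\ne1$, $k=k(G)$ and $b=\max_\chi\chi(1)$.

**Step 1: the lower bound.** We bound $s$ below in two ways and combine them. First, each $\psi\bar\psi$ contains the trivial character, so $s\ge k$ by Lemma 6(b). Second, every constituent of $\psi\bar\psi$ has degree at most $b$, so $c(\psi\bar\psi)\ge\psi(1)^2/b$, and summing gives $s\ge|G|/b$. Moreover $b^2<|G|$: if $b>1$, the trivial character adds $1$ to $\sum\chi(1)^2=|G|$; if $b=1$, it holds because $G\ne1$. So $s>|G|^{1/2}$. By Cauchy–Schwarz, $\Gamma^2\le k\sum_\chi\chi(1)^2=k|G|$. Therefore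
$$\Gamma^2\le k|G|<s\cdot s^2=s^3,$$
which is $\Gamma^{2/3}<s$. In particular $\kappa\ge2/3$.

**Step 2: the upper bound.** We bound $c(\psi\bar\psi)$ above in two ways. For $\mu\in\mathrm{Irr}(G)$, $\langle\psi\bar\psi,\mu\rangle=\langle\psi,\psi\mu\rangle$ is the multiplicity of $\psi$ in $\psi\mu$, which by degrees is at most $\mu(1)$. Summing over $\mu$, $c(\psi\bar\psi)\le\Gamma$. Also $c(\psi\bar\psi)\le\psi(1)^2$. Since $\min(x,y)\le\sqrt{xy}$ for positive $x,y$,
$$s\le\sum_\psi\min(\psi(1)^2,\Gamma)\le\sum_\psi\psi(1)\sqrt\Gamma=\Gamma^{3/2}.$$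
The second inequality is strict, because $\Gamma\ge k>1$ and the term of the trivial character satisfies $\min(1,\Gamma)=1<\sqrt\Gamma$.

**Step 3: $3/2$ cannot be lowered.** Take $G=E$, of order $p^3$. Since $E/Z(E)$ is abelian, (4) gives $s(E)=p^3$; formula (6) with $S=1$, $a=\gamma=1$ gives the same. By (5) with $\gamma=1$, $\Gamma(E)=p^2+p(p-1)<2p^2$. So
$$\frac{\log s(E)}{\log\Gamma(E)}\ge\frac{3\log p}{2\log p+\log2}\longrightarrow\frac32\qquad(p\to\infty),$$
and no exponent below $3/2$ suffices.

**Step 4: the upper bound for $\kappa$.** It is enough to exhibit one group. $PSL(2,11)$ contains a subgroup isomorphic to $A_5$ (Huppert, *Endliche Gruppen I*, Satz II.8.27). Its preimage $S\le SL(2,11)$ has order $120$, prime to $11$, and $r=120/120=1$. By Lemma 10, $\gamma=30$ and $a=38$. Lemma 9 with $p=11$ gives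
$$s(G)=418+1320+29=1767,\qquad\Gamma(G)=30+120+3300=3450 .$$
If $s\ge\Gamma^x$ for all groups, then $x\le\log1767/\log3450$. Numerically $\log1767\approx7.4770$ and $\log3450\approx8.1461$, and $0.918\cdot8.1461>7.478$, so the quotient is below $0.918$. By Lemma 6(a) the direct powers $G^m$ have $s=1767^m$ and $\Gamma=3450^m$, so the same exponent is attained by arbitrarily large groups. $\blacksquare$
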